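\title{Weighted dynamic set cover for rectangles\\ with bounds independent of the weights}

\begin{abstract}
A family of $m$ weighted axis-parallel rectangles is fixed, points are inserted and deleted one at a time with at most $n$ present, and a light subfamily covering the current points has to be maintained. We give a deterministic algorithm with approximation factor $O(\log^4 m\cdot\log\min(n,m))$, worst-case update time $O(\log^4 m)$ and preprocessing time $O(m\log^3 m)$. None of these bounds depends on the weights, which answers a question of Khan, Lonkar, Rahul, Subramanian and Wiese. The algorithm works for boxes in every fixed dimension. Its core is a primal--dual procedure that is stopped early, so that its lower bound on the optimum survives a prescribed number of deletions. We also give a general reduction from arbitrary weights to weights of polynomially bounded ratio, and a version of the algorithm whose updates use integers of $O(\log m)$ bits in place of the weights.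
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Let $\mathcal S$ be a family of $m$ closed axis-parallel rectangles in $\mathbb R^2$, each with a weight $w(S)>0$. The family is given in advance and never changes. A rectangle \emph{covers} the points that lie in it. A set $P$ of points starts empty and changes by \emph{updates}, each of which inserts or deletes one point. Every point that is ever present lies in some rectangle of $\mathcal S$, and at most $n$ points are present at any time. Let $\mathrm{opt}_{\mathcal S}(P)$ be the minimum total weight of a subfamily of $\mathcal S$ that covers $P$.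

A dynamic algorithm may preprocess $\mathcal S$, and after every update it must hold a subfamily of $\mathcal S$, its \emph{output}, that covers the current set $P$. It has \emph{approximation factor} $\alpha$ if after every update the output weighs at most $\alpha\cdot\mathrm{opt}_{\mathcal S}(P)$. Its \emph{update time} is the largest time spent on a single update; all update times in this paper are worst-case. (If $P$ is initially nonempty, one inserts its points one by one; this adds at most $n$ update times to the preprocessing.) The spread of the weights is measured by
\[
W=\frac{\max_{S\in\mathcal S}w(S)}{\min_{S\in\mathcal S}w(S)} .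
\]

In the unweighted case there are algorithms, for rectangles and more generally for boxes in $\mathbb R^d$, whose approximation factor and update time are both $(\log m)^{O(d)}$, after a near-linear-time preprocessing step. The known algorithms for the weighted case have bounds that also depend on $W$: for example, the approximation factor carries an additional factor $\log W$, and the update time carries polylogarithmic factors in $Wn$. Khan, Lonkar, Rahul, Subramanian and Wiese \cite{KLRSW} asked whether, for rectangles in the plane, this dependence can be removed. Precisely: is there an algorithm whose approximation factor and update time are polylogarithmic in $n$ and $m$, whose preprocessing time is polynomial in $n+m$, and none of whose bounds depends on $W$ or on the weights? We show that there is.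

\subsection{What the weights change}\label{sec:why}

With unit weights an update changes the optimum by at most $1$, since an inserted point can be covered by one more rectangle. Good covers therefore age slowly. Suppose that the optimum is $k$ and that we hold a cover of size at most $\alpha k$. If we add one rectangle for each inserted point and ignore deletions, then after $k/2$ updates the cover has size at most $\alpha k+k/2$ while the optimum is still at least $k/2$, so the cover is a $(2\alpha+1)$-approximation. There is time to prepare the next one.

With weights this fails at once. Take two points $p,q$, a rectangle of weight $1$ that contains only $p$, and a rectangle of weight $W$ that contains both. Deleting $q$ lowers the optimum from $W$ to $1$, and a cover that was optimal is now too heavy by a factor $W$. In general the optimum of a nonempty set moves between $\min w$ and $m\max w$, a range of about $\log(mW)$ powers of two, and a single update can move it across almost all of them.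

There is nevertheless a reason to expect a positive answer. At a fixed moment, rectangles heavier than the optimum are useless, and the rectangles lighter than $\mathrm{opt}_{\mathcal S}(P)/m$ weigh at most $\mathrm{opt}_{\mathcal S}(P)$ all together. So only a window of weights of ratio $m$ matters at any one time. The difficulty is that the window jumps, while the algorithm can change only a few rectangles per update.

\subsection{Model and results}

We work on the real RAM: coordinates and weights are real numbers, and a comparison, addition, subtraction, multiplication or division costs $O(1)$. The output is maintained \emph{explicitly}: each set has a counter and belongs to the output if and only if its counter is positive. In asymptotic bounds, $\log x$ means $\log(2+x)$. The number $m$ is known. The number $n$ is used only if it is known; otherwise it is replaced by $\infty$ in the algorithm and in the bounds. The problem makes sense without change for closed axis-parallel boxes in $\mathbb R^d$, and we solve it in that form.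

\begin{theorem}\label{thm:boxes}
Let $d\ge1$ be fixed, let $\mathcal S$ consist of $m$ weighted closed axis-parallel boxes in $\mathbb R^d$, and put
\[
h=2+\lceil\log_2m\rceil,\qquad N=\max\{2,\min(n,(4m)^d)\},\qquad J=\lceil\log_2N\rceil .
\]
There is a deterministic dynamic algorithm with
\begin{itemize}
\item approximation factor at most $(2h)^d(h+1)^d(6J+1)=O(\log^{2d}m\cdot\log\min(n,m))$,
\item update time $O(\log^{d+1}m\cdot\log\min(n,m))$,
\item preprocessing time $O(m\log^{d+1}m)$,
\end{itemize}
in which $O(\log\min(n,m))$ boxes enter or leave the output per update.
\end{theorem}

No bound involves the weights, and the first two are at most $O(\log^{2d+1}m)$ and $O(\log^{d+2}m)$, whatever $n$ is. For $d=2$ the approximation factor is $4h^2(h+1)^2(6J+1)=O(\log^4m\cdot\log\min(n,m))=O(\log^5m)$, the update time is $O(\log^3m\cdot\log\min(n,m))=O(\log^4m)$, and the preprocessing time is $O(m\log^3m)$. This answers the question.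

Geometry enters the proof at one point only: it reduces the problem to a set system in which every element lies in few sets. For such systems we prove the following. Here $\mathcal F$ is an abstract family of sets and $\mathrm{opt}_{\mathcal F}(Q)$ is the minimum weight of a subfamily covering a set $Q$ of elements. Each set of $\mathcal F$ has a record holding its weight and its counter, a list of sets is a list of pointers to records, and two sets, or two elements, can be compared in $O(1)$ time in some fixed order.

\begin{theorem}\label{thm:freq}
Let $\mathcal F$ be a finite family of sets with arbitrary positive weights $w$. Elements are inserted and deleted one at a time, starting from $\emptyset$, with at most $N$ present at any time, where $N\ge2$ is known. When inserted, an element $e$ comes with the list $\Lambda(e)$ of all sets of $\mathcal F$ that contain it, and $1\le|\Lambda(e)|\le f$. Put $J=\lceil\log_2N\rceil$. There is a deterministic algorithm that explicitly maintains a cover of the current set $Q$ of weight at most $(6J+1)f\cdot\mathrm{opt}_{\mathcal F}(Q)$, with update time $O(f\log(fN)\log N)$ and with $O(\log N)$ sets entering or leaving the output per update.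
\end{theorem}

The proof does not follow the window of relevant weights at all. Section~\ref{sec:fill} constructs, for any threshold $R$, a family that covers all but $R$ elements and stays cheap after any $R/2$ deletions; this restores the slow aging of the unweighted case for all but $R$ elements. Section~\ref{sec:layers} stacks such partial covers in $J+1$ layers and proves Theorem~\ref{thm:freq}, and Section~\ref{sec:boxes} derives Theorem~\ref{thm:boxes}. The last two sections are complements. Section~\ref{sec:classes} turns the window argument into a reduction that removes $W$ from any given algorithm (Theorem~\ref{thm:blackbox}), and Section~\ref{sec:integers} removes real arithmetic on weights from the updates (Theorem~\ref{thm:integers}).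

\section{Partial covers that survive deletions}\label{sec:fill}

Throughout this section and the next, $\mathcal F$, $w$, $\Lambda$ and $f$ are as in Theorem~\ref{thm:freq}, and $\mathrm{opt}=\mathrm{opt}_{\mathcal F}$.

\subsection{Packings}

Let $X$ be a finite set of elements and let $y_e\ge0$ for $e\in X$. For any set $A$ put $y(A)=\sum_{e\in A\cap X}y_e$. The number $y(F)$ is the \emph{load} of $F\in\mathcal F$. We call $y$ a \emph{packing} if $y(F)\le w(F)$ for all $F\in\mathcal F$, and we call $F$ \emph{tight} if $y(F)=w(F)$. Packings are the feasible solutions of the dual of the linear relaxation of set cover, and we need two elementary facts about them. First, a packing bounds the optimum from below: for every set $Q$ of elements and every cover $\mathcal C$ of $Q$ we have $y(Q)\le\sum_{F\in\mathcal C}y(F)\le w(\mathcal C)$, so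
\begin{equation}\label{eq:dual}
y(Q)\le\mathrm{opt}(Q).
\end{equation}
Second, since an element lies in at most $f$ sets, every subfamily $\mathcal C$ satisfies
\begin{equation}\label{eq:freq}
\sum_{F\in\mathcal C}y(F)\le f\,y(X),
\end{equation}
and the left side is $w(\mathcal C)$ when all sets of $\mathcal C$ are tight.

The primal--dual method combines the two facts. Give all elements a common value $\theta$, starting at $0$, and raise it. When a set becomes tight, buy it and \emph{freeze} its elements at their current value; go on raising the others. When all elements are frozen, the sets bought cover $X$ and weigh at most $f\,y(X)\le f\,\mathrm{opt}(X)$. After deletions, the same packing certifies only $\mathrm{opt}(Q)\ge y(Q)$ for the surviving set $Q$, and this is worthless if most of $y(X)$ sat on the deleted elements.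

\begin{example}\label{ex:line}
Let $X=\{1,2,3,4,5,6\}$ be points on a line, and let $\mathcal F$ consist of the intervals $A=[1,3]$, $A'=[3,5]$ and $H=[1,6]$ with weights $3$, $5$ and $M\ge10$. At common value $\theta$ the loads are $3\theta$, $3\theta$, $6\theta$, so $A$ becomes tight first, at $\theta=1$, and $1,2,3$ are frozen at value $1$. Now the loads of $A'$ and $H$ are $1+2\theta$ and $3+3\theta$; the set $A'$ becomes tight at $\theta=2$, where $H$ has load $9<M$, and $4,5$ are frozen at value $2$. Only the point $6$ is left. If we continue, $H$ becomes tight at $\theta=M-7$, and we end with
\[
y=(1,1,1,2,2,M-7),\qquad\text{weight bought } M+8 .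
\]
For large $M$ almost all of $y(X)=M$ sits on the point $6$. Deleting it lowers the optimum to $8$ and ruins the cover. If instead we stop after buying $A'$, we have
\[
y=(1,1,1,2,2,2),\qquad\text{weight bought } 8 .
\]
No point carries more than $2$ of the total $9$, so by \eqref{eq:dual} the optimum is at least $7$ after the deletion of any one point. The price is that the point $6$ is not covered.
\end{example}

In the example the harm was done in the last phase, when the value rose on a single element. As long as more than $R$ elements rise together, a set of $R/2$ elements receives less than half of what is added. The next lemma records this. Call $y$ \emph{$R$-spread} if $y=\sum_i\lambda_i\mathbf 1_{U_i}$ is a finite sum with $\lambda_i\ge0$, $U_i\subseteq X$ and $|U_i|>R$ for all $i$, where $\mathbf 1_U$ is the indicator function of $U$; the empty sum $y=0$ is allowed.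

\begin{lemma}\label{lem:spread}
Let $y$ be an $R$-spread packing on $X$, and let $Q$ be a set of elements with $|X\setminus Q|\le R/2$. Then $y(X)\le2\,\mathrm{opt}(Q)$.
\end{lemma}

\begin{proof}
Put $D=X\setminus Q$. Then
\[
y(D)=\sum_i\lambda_i|D\cap U_i|\le\sum_i\lambda_i\frac R2\le\frac12\sum_i\lambda_i|U_i|=\frac12\,y(X).
\]
Hence $y(Q)=y(X)-y(D)\ge\frac12y(X)$, and \eqref{eq:dual} finishes the proof.
\end{proof}

The set $Q$ may contain elements outside $X$. Insertions are therefore harmless for this bound; only deletions from $X$ are counted.

\subsection{The procedure Fill}

We now run the primal--dual method only while more than $R$ elements are unfrozen. Let $U$ be the set of unfrozen elements, and for a set $F$ let $c(F)=|F\cap U|$ and let $g(F)$ be the sum of the values of the frozen elements of $F$. At common value $\theta$ the load of $F$ is $g(F)+c(F)\theta$, so a set with $c(F)>0$ becomes tight at $\theta=\kappa(F)$, where $\kappa(F)=(w(F)-g(F))/c(F)$.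

For a finite set $X$ and a real $R\ge0$, the procedure $\mathrm{Fill}(X,R)$ returns a family $\mathcal C$ of \emph{bought} sets and a set $L\subseteq X$ of \emph{leftover} elements.
\begin{enumerate}
\item Put $U=X$, $\theta=0$, $\mathcal C=\emptyset$, and $g(F)=0$, $c(F)=|F\cap X|$ for all $F$.
\item While $|U|>R$: among the sets with $c(F)>0$ choose one minimizing $\kappa(F)$, breaking ties by the fixed order; put $\theta=\kappa(F)$ and add $F$ to $\mathcal C$. For each $e\in F\cap U$ put $y_e=\theta$, remove $e$ from $U$, and for all $F'\in\Lambda(e)$ increase $g(F')$ by $\theta$ and decrease $c(F')$ by $1$.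
\item Put $L=U$, and $y_e=\theta$ for $e\in L$.
\end{enumerate}
The early stop in Example~\ref{ex:line} is $\mathrm{Fill}(X,2)$, with $\mathcal C=\{A,A'\}$ and $L=\{6\}$; the full run is $\mathrm{Fill}(X,0)$.

\begin{lemma}\label{lem:fill}
Let $(\mathcal C,L)=\mathrm{Fill}(X,R)$.
\begin{itemize}
\item[(a)] $|L|\le R$, the family $\mathcal C$ covers $X\setminus L$, and $|\mathcal C|\le|X|$.
\item[(b)] If $Q$ is a set of elements with $|X\setminus Q|\le R/2$, then $w(\mathcal C)\le2f\,\mathrm{opt}(Q)$. If $X\subseteq Q$, then $w(\mathcal C)\le f\,\mathrm{opt}(Q)$.
\item[(c)] The procedure runs in time $O(1+f|X|\log(f|X|))$.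
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $|U|>R$, then $U$ has an element, and its list is nonempty, so a set with $c(F)>0$ exists. Each iteration freezes at least one element, so the number $r$ of iterations is at most $|X|$. An element leaves $U$ only when a set containing it is bought, and the loop ends with $|U|\le R$.

(b) Let $F_i$ be the set chosen in iteration $i$, and let $\theta_i,U_i,g_i,c_i$ be the values after iteration $i$, with index $0$ for the initial values. Freezing an element of $F$ at value $\theta_i$ raises $g(F)$ by $\theta_i$ and lowers $c(F)$ by $1$, so for $i\ge1$ and all $F$
\begin{equation}\label{eq:step}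
g_i(F)+c_i(F)\theta_i=g_{i-1}(F)+c_{i-1}(F)\theta_i .
\end{equation}
We show by induction on $i$ that
\begin{equation}\label{eq:inv}
g_i(F)+c_i(F)\theta_i\le w(F)\quad\text{for all }F,\qquad\text{and}\qquad\theta_i\ge\theta_{i-1}\ \text{ if } i\ge1 .
\end{equation}
For $i=0$ this reads $0\le w(F)$. Let $i\ge1$, and let $\kappa$ denote the keys at the start of iteration $i$. For a set with $c_{i-1}(F)>0$ the induction hypothesis says $\kappa(F)\ge\theta_{i-1}$; taking $F=F_i$ gives $\theta_i\ge\theta_{i-1}$. For such a set, $\theta_i\le\kappa(F)$ by the choice of $F_i$, that is, $g_{i-1}(F)+c_{i-1}(F)\theta_i\le w(F)$. For a set with $c_{i-1}(F)=0$ the same inequality reads $g_{i-1}(F)\le w(F)$, which is the induction hypothesis. By \eqref{eq:step}, the first part of \eqref{eq:inv} holds for $i$.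

The final load of $F$ is $y(F)=g_r(F)+c_r(F)\theta_r$, so $y$ is a packing. After iteration $i$ the set $F_i$ has no unfrozen element. So it is not chosen again, and by \eqref{eq:step} its final load is $g_i(F_i)=g_{i-1}(F_i)+c_{i-1}(F_i)\theta_i=w(F_i)$. All bought sets are tight, and \eqref{eq:freq} gives $w(\mathcal C)\le f\,y(X)$.

Finally,
\[
y=\sum_{i=1}^r(\theta_i-\theta_{i-1})\,\mathbf 1_{U_{i-1}} .
\]
Indeed, an element frozen in iteration $i_0$ lies exactly in $U_0,\dots,U_{i_0-1}$ and has value $\theta_{i_0}$, and an element of $L$ lies in $U_0,\dots,U_{r-1}$ and has value $\theta_r$. The coefficients are nonnegative by \eqref{eq:inv}, and $|U_{i-1}|>R$ because iteration $i$ was executed. So $y$ is $R$-spread. Lemma~\ref{lem:spread} gives the first bound, and \eqref{eq:dual} gives the second, since $y(Q)=y(X)$ when $X\subseteq Q$.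

(c) Only the at most $f|X|$ sets that occur in the lists $\Lambda(e)$, $e\in X$, have $c(F)>0$ at any time. Store them in a balanced search tree, each with $g(F)$, $c(F)$ and the list of elements of $F\cap X$; building the tree takes at most $f|X|$ searches and insertions. Keep the sets with $c(F)>0$ in a heap with key $\kappa(F)$. A frozen element causes at most $f$ key changes or removals, and the list of $F\cap X$ is scanned once, when $F$ is bought; these lists have total length at most $f|X|$. Each tree or heap operation costs $O(\log(f|X|))$.
\end{proof}

\begin{remark}
A bound on $|X\setminus Q|$ in terms of $R$ cannot be avoided in (b): if $R$ is an integer and $X$ consists of $R+1$ elements that lie in one set only, then $\mathrm{Fill}(X,R)$ buys this set, while $\mathrm{opt}(\emptyset)=0$. The hypothesis that $\Lambda(e)$ lists \emph{all} sets containing $e$ is what makes $y$ a packing: \eqref{eq:dual} needs $y(F)\le w(F)$ for the sets of an optimal cover, which the algorithm does not know.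
\end{remark}

\section{Layers: proof of Theorem~\ref{thm:freq}}\label{sec:layers}

\subsection{The plan}

By Lemma~\ref{lem:fill}(b), the family bought by $\mathrm{Fill}(X,R)$ may be left untouched for $R/2$ updates. During that time the elements that it may fail to cover are the at most $R$ leftover elements and the at most $R/2$ new ones. These form a dynamic instance with $O(R)$ elements, which we treat in the same way with a smaller threshold. A run on $X$ costs about $f|X|$ up to a logarithmic factor and must be repeated every $O(R)$ updates, so $R$ has to be proportional to $|X|$. This forces thresholds in geometric progression: layer $j$ has threshold proportional to $2^j$, handles $O(2^j)$ elements and is renewed every $2^j$ updates. At the bottom only $O(1)$ elements remain, and they can be covered afresh at every update. Each layer costs $O(f)$ times the current optimum, which accounts for the factor $J$.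

To obtain a worst-case bound, no layer may be renewed within one update. The version of layer $j$ that is based on the elements present at time $s2^j$ therefore goes through four phases of $2^j$ updates each: it is \emph{built}, its sets \emph{enter} the output, it \emph{serves}, and its sets \emph{leave} the output. This fixes the constants. A version is part of the output until $4\cdot2^j$ updates after its snapshot, so its threshold must be $8\cdot2^j$. And it must take its input from that version of layer $j+1$ which serves at the same time as it does; this version turns out to be finished just early enough (Figure~\ref{fig:phases}).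

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.3cm,y=0.8cm,font=\small]
\fill[gray!25] (4,2) rectangle (6,2.7) (4,1) rectangle (5,1.7) (5,0) rectangle (6,0.7);
\foreach \xa/\xb/\yy/\lab in {0/2/2/build,2/4/2/enter,4/6/2/serve,6/8/2/leave,
2/3/1/build,3/4/1/enter,4/5/1/serve,5/6/1/leave,
3/4/0/build,4/5/0/enter,5/6/0/serve,6/7/0/leave}
\draw (\xa,\yy) rectangle (\xb,\yy+0.7) node[midway] {\lab};
\node[left] at (0,2.35) {$(j+1,v)$};
\node[left] at (0,1.35) {$(j,2v+2)$};
\node[left] at (0,0.35) {$(j,2v+3)$};
\draw[->] (-0.2,-0.4) -- (8.5,-0.4);
\foreach \xa/\lab in {0/{2v},2/{2v+2},4/{2v+4},6/{2v+6},8/{2v+8}}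
\draw (\xa,-0.3) -- (\xa,-0.5) node[below] {$\lab$};
\end{tikzpicture}
\caption{The four phases of version $v$ of layer $j+1$ and of the two versions of layer $j$ that take over its leftover elements; time is measured in units of $2^j$ updates. The upper version is completely built when the lower ones start, and the serving phases (shaded) of the lower ones make up the serving phase of the upper one.}
\label{fig:phases}
\end{figure}

\subsection{The versions}

Time $t=0,1,2,\dots$ counts the updates processed. An element that is deleted and inserted again is regarded as a new element with the same list. Each element $e$ then has an insertion time $\tau(e)\ge1$ and a deletion time $\delta(e)>\tau(e)$, with $\delta(e)=\infty$ if it is never deleted, and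
\[
Q_t=\{e:\tau(e)\le t<\delta(e)\}
\]
is the set present after update $t$; it is empty for $t\le0$. For $1\le j\le J$ put
\[
R_j=8\cdot2^j,\qquad s_j(t)=\lfloor t/2^j\rfloor-2,\qquad \pi(s)=\lfloor s/2\rfloor-1 .
\]
Version $s_j(t)$ of layer $j$ is the one that will serve at time $t$, and $\pi$ maps it to the serving version one layer up:
\begin{equation}\label{eq:pi}
\pi(s_j(t))=\Bigl\lfloor\frac{\lfloor t/2^j\rfloor-2}{2}\Bigr\rfloor-1=\lfloor t/2^{j+1}\rfloor-2=s_{j+1}(t).
\end{equation}
For all integers $s$ we define, by downward recursion on $j$,
\begin{align*}
X(J,s)&=Q_{s2^J},\\
X(j,s)&=\{e\in Q_{s2^j}:\ e\in L(j+1,\pi(s))\ \text{ or }\ \tau(e)>\pi(s)2^{j+1}\}\qquad(1\le j<J),\\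
(\mathcal C(j,s),L(j,s))&=\mathrm{Fill}(X(j,s),R_j)\qquad(1\le j\le J).
\end{align*}
Thus version $(j,s)$ receives those elements present at its snapshot time $s2^j$ that version $(j+1,\pi(s))$ left over or that arrived after the snapshot time of that version. For $s\le0$ all three objects are empty. Layer $0$ has one version for each time $t$:
\[
X(0,t)=\{e\in Q_t:\ e\in L(1,s_1(t))\ \text{ or }\ \tau(e)>2s_1(t)\},
\]
and $\mathcal C(0,t)$ is the family bought by $\mathrm{Fill}(X(0,t),0)$, which covers all of $X(0,t)$.

\begin{lemma}\label{lem:sizes}
$|X(j,s)|\le19\cdot2^j$ for $1\le j\le J$, and $|X(0,t)|\le21$.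
\end{lemma}

\begin{proof}
For $j=J$ we have $|X(J,s)|\le N\le2^J$. Let $1\le j<J$. Since $s-2\pi(s)=s-2\lfloor s/2\rfloor+2\le3$, at most $3\cdot2^j$ elements are inserted at times in $(\pi(s)2^{j+1},s2^j]$, and $|L(j+1,\pi(s))|\le R_{j+1}=16\cdot2^j$. For layer $0$, $t-2s_1(t)=t-2\lfloor t/2\rfloor+4\le5$ and $R_1=16$.
\end{proof}

The first line of this proof is where $N$ is needed: it makes a snapshot of all present elements affordable once in $2^J$ updates. Since $N<R_J$, the top layer buys nothing and only passes the snapshot down.

\begin{lemma}\label{lem:cover}
For every $t\ge0$, the family $\mathcal C(0,t)\cup\bigcup_{j=1}^J\mathcal C(j,s_j(t))$ covers $Q_t$.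
\end{lemma}

\begin{proof}
Write $s_j=s_j(t)$, and let $a_j=s_j2^j\le t$ be the snapshot times. From $\lfloor t/2^j\rfloor\ge2\lfloor t/2^{j+1}\rfloor$ we get $s_j\ge2(s_{j+1}+2)-2=2s_{j+1}+2$, and so $a_1\ge a_2\ge\dots\ge a_J$. By \eqref{eq:pi}, for $1\le i<J$ the set $X(i,s_i)$ consists of the elements of $Q_{a_i}$ that lie in $L(i+1,s_{i+1})$ or have $\tau(e)>a_{i+1}$.

Let $e\in Q_t$ be covered by none of the families $\mathcal C(j,s_j)$, $1\le j\le J$. We show that $e\in X(0,t)$; then $\mathcal C(0,t)$ covers $e$. If $\tau(e)>a_1=2s_1$, this holds by definition. Otherwise let $j$ be the largest index in $\{1,\dots,J\}$ with $\tau(e)\le a_j$. For $1\le i\le j$ we have $\tau(e)\le a_j\le a_i\le t<\delta(e)$, so $e\in Q_{a_i}$. In particular $e\in X(j,s_j)$: for $j=J$ by definition, and for $j<J$ because $\tau(e)>a_{j+1}$. As $\mathcal C(j,s_j)$ does not cover $e$, Lemma~\ref{lem:fill}(a) gives $e\in L(j,s_j)$. If $e\in L(i+1,s_{i+1})$ for some $1\le i<j$, then $e\in X(i,s_i)$ because $e\in Q_{a_i}$, and again $e\in L(i,s_i)$. Descending from $j$ to $1$ we reach $e\in L(1,s_1)$, so $e\in X(0,t)$.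
\end{proof}

\subsection{The schedule}

The algorithm keeps a record for each element, holding $\Lambda(e)$ and a field $\delta(e)$ that shows $\infty$ until $e$ is deleted; the records of the present elements are stored in a balanced search tree. It also keeps a log, a doubly linked list with one node per update, in which the node of an insertion points to the new record. Update $t$ first writes the record and the log, and then does its share of the following tasks. For $1\le j\le J$ and $s\ge1$:
\begin{itemize}
\item \emph{Build.} Job $(j,s)$, which collects $X(j,s)$ and runs Fill on it, is executed in equal portions during the updates $s2^j+1,\dots,(s+1)2^j$.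
\item \emph{Enter.} The counters of the sets of $\mathcal C(j,s)$ are increased by $1$, at most $19$ of them per update, during the updates $(s+1)2^j+1,\dots,(s+2)2^j$.
\item \emph{Leave.} They are decreased by $1$, at most $19$ per update, during the updates $(s+3)2^j+1,\dots,(s+4)2^j$.
\end{itemize}
The rate $19$ suffices because $|\mathcal C(j,s)|\le|X(j,s)|\le19\cdot2^j$. In addition, update $t$ decreases the counters of $\mathcal C(0,t-1)$, computes $\mathcal C(0,t)$ and increases its counters.

\begin{proof}[Proof of Theorem~\ref{thm:freq}]
\emph{Each job finds its input ready.} Let $j<J$. Job $(j+1,\pi(s))$ is finished at time $(\pi(s)+1)2^{j+1}=\lfloor s/2\rfloor2^{j+1}\le s2^j$, before job $(j,s)$ starts. The candidates for $X(j,s)$ are the elements of $L(j+1,\pi(s))$ and the elements inserted at times in $(\pi(s)2^{j+1},s2^j]$; the latter are found by walking back at most $3\cdot2^j$ nodes of the log from the node of time $s2^j$. The two groups are disjoint, since an element of the first has $\tau(e)\le\pi(s)2^{j+1}$. A candidate has $\tau(e)\le s2^j$, so it belongs to $Q_{s2^j}$ if and only if $\delta(e)>s2^j$. At any time after $s2^j$ the record decides this correctly, because an element not yet deleted will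 have $\delta(e)>s2^j$. For $j=J$ the candidates are the elements of $X(J,s-1)=Q_{(s-1)2^J}$, which job $(J,s-1)$ has collected by time $s2^J$, and the elements inserted at times in $((s-1)2^J,s2^J]$; the test is the same. For layer $0$, job $(1,s_1(t))$ is finished at time $2(s_1(t)+1)=2\lfloor t/2\rfloor-2<t$, and at most $5$ nodes of the log are read.

\emph{The output is a cover.} The equation $s=s_j(t)$ means $(s+2)2^j\le t<(s+3)2^j$. At such a time all sets of $\mathcal C(j,s)$ have entered and none of these entries has left. So the output contains the family of Lemma~\ref{lem:cover}.

\emph{Weight.} Fix $t$ and $1\le j\le J$. If $\mathcal C(j,s)$ contributes to some counter after update $t$, then $(s+1)2^j<t<(s+4)2^j$. So $s$ lies in the open interval $(t/2^j-4,\,t/2^j-1)$ of length $3$, and at most three versions of layer $j$ contribute. For such a version, an element of $X(j,s)\subseteq Q_{s2^j}$ that is missing from $Q_t$ was deleted in one of the updates $s2^j+1,\dots,t$. Hence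
\[
|X(j,s)\setminus Q_t|\le t-s2^j<4\cdot2^j=R_j/2,
\]
and Lemma~\ref{lem:fill}(b) gives $w(\mathcal C(j,s))\le2f\,\mathrm{opt}(Q_t)$. Since $X(0,t)\subseteq Q_t$, it also gives $w(\mathcal C(0,t))\le f\,\mathrm{opt}(Q_t)$. The output weighs at most $(3\cdot2J+1)f\,\mathrm{opt}(Q_t)$.

\emph{Changes of the output.} In each update, one version per layer $j\ge1$ is entering and one is leaving, and layer $0$ changes at most $21+21$ counters. So at most $38J+42=O(\log N)$ counters change.

\emph{Time.} Job $(j,s)$ examines $O(2^j)$ candidates and runs Fill on a set of at most $\min(19\cdot2^j,N)$ elements. All these elements were inserted by time $s2^j$, so their lists have length at most $\varphi$, the largest list length seen up to that time (or $1$ if there was none), and $\varphi\le f$. By Lemma~\ref{lem:fill}(c) the job takes at most $\gamma\,2^j\varphi\log(\varphi N)$ elementary steps, for an absolute constant $\gamma$. We execute $\gamma\,\varphi\log(\varphi N)$ of them, rounded up, in each of its $2^j$ updates; the job works on its own tree and heap and can be interrupted after any step. The algorithm thus need not know $f$. One job per layer is running at any time, so the jobs cost $O(f\log(fN)\log N)$ per update.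 Layer $0$ costs $O(f\log f)$, the counters cost $O(\log N)$, and finding or storing a record costs $O(\log N+f)$. (Job $(j,s)$ reads only log nodes of the last $4\cdot2^j$ updates, so older nodes than the last $4\cdot2^J$, and versions and records that are no longer referred to, can be put on free lists for reuse.)
\end{proof}

\begin{remark}\label{rem:modular}
The proof used Fill only through Lemma~\ref{lem:fill}, and only for sets $X$ with $|X|\le N$. Suppose that another procedure satisfies (a), satisfies (b) with $2f$ in place of $f$ in both bounds, and runs in time $O(1+\eta|X|)$ for a known $\eta\ge f$. Then the same schedule gives weight at most $(12J+2)f\,\mathrm{opt}(Q_t)$ and update time $O(\eta\log N)$.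
\end{remark}

\section{From boxes to bounded frequency: proof of Theorem~\ref{thm:boxes}}\label{sec:boxes}

Theorem~\ref{thm:freq} cannot be applied to $\mathcal S$ itself: a point may lie in all $m$ boxes, as it does for nested boxes, and then $f=m$. We cut every box into few pieces, taken from a fixed family in which every point lies in few members. Passing to a grid first makes this family finite, and it also bounds the number of elements in terms of $m$ alone.

\subsection{Cells}

Fix a coordinate, and let $x_1<\dots<x_q$, $q\le2m$, be the distinct endpoints of the projections of the boxes to it. The sets
\[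
\{x_1\},\ (x_1,x_2),\ \{x_2\},\ (x_2,x_3),\ \dots,\ \{x_q\}
\]
partition $[x_1,x_q]$. Number them $0,1,\dots,2q-2$ from left to right; all numbers are less than $4m-1<2^h$. A projection $[x_k,x_l]$ is the union of the sets numbered $2k-2,\dots,2l-2$. Every point that is ever present lies in some box, so its coordinate lies in $[x_1,x_q]$ and has a number, found by binary search. Doing this in all coordinates, we map a point $p$ to its \emph{cell} $z(p)\in\{0,\dots,2^h-1\}^d$, which takes at most $(4m-1)^d$ values, and we identify a box $S$ with a product of $d$ intervals of integers, so that $p\in S$ if and only if $z(p)\in S$.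

\subsection{Dyadic boxes}

A \emph{dyadic interval of level $\ell$}, for $0\le\ell\le h$, is a set $\{a2^\ell,\dots,(a+1)2^\ell-1\}$ with $0\le a<2^{h-\ell}$. The intervals of each level partition $\{0,\dots,2^h-1\}$, and each interval of level $\ell+1$ is the union of two intervals of level $\ell$, of which it is the \emph{parent}. We recall the fact that underlies segment trees.

\begin{lemma}\label{lem:dyadic}
Each integer in $\{0,\dots,2^h-1\}$ lies in exactly $h+1$ dyadic intervals. Each interval $I=\{a,\dots,b\}\subseteq\{0,\dots,2^h-1\}$ is a disjoint union of at most $2h$ dyadic intervals, which can be listed in time $O(h)$.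
\end{lemma}

\begin{proof}
An integer lies in one interval of each level. Two dyadic intervals are nested or disjoint, and singletons are dyadic, so the maximal dyadic intervals contained in $I$ partition $I$. If $I$ is the interval of level $h$, there is one. Otherwise each of them has a level $\ell<h$, and its parent meets $I$ without being contained in $I$. Such a parent contains $a$ or $b$, since an interval that meets $I$ and its complement contains an endpoint of $I$; and at most one of its two children is contained in $I$. So there are at most two maximal intervals of each level $0,\dots,h-1$. They are listed by going through the dyadic intervals that contain $a$ or $b$ and reporting, for each one not contained in $I$, its child contained in $I$ if there is one; if $a=b$, the singleton is found in this way as well.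
\end{proof}

For example, with three levels above the singletons, $\{1,\dots,6\}=\{1\}\cup\{2,3\}\cup\{4,5\}\cup\{6\}$.

A \emph{dyadic box} is a product of $d$ dyadic intervals. By the lemma, each cell lies in exactly $(h+1)^d$ dyadic boxes, and each $S\in\mathcal S$ is the disjoint union of a family $\mathcal D(S)$ of at most $(2h)^d$ dyadic boxes, the products of the pieces of its sides. Let $\mathcal B=\bigcup_{S\in\mathcal S}\mathcal D(S)$. To use a piece $B$ we must pay for a whole box of $\mathcal S$ that contains it, so we put
\[
w'(B)=\min\{w(S):B\in\mathcal D(S)\}\qquad(B\in\mathcal B),
\]
and we let $\rho(B)$ be a box attaining the minimum. Then $B\subseteq\rho(B)$ and $w(\rho(B))=w'(B)$.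

\begin{lemma}\label{lem:transfer}
Let $P$ be a set of points covered by $\mathcal S$, let $Z=\{z(p):p\in P\}$, and let $\mathrm{opt}_{\mathcal B}$ refer to the weights $w'$.
\begin{itemize}
\item[(a)] If $\mathcal C\subseteq\mathcal B$ covers $Z$, then $\{\rho(B):B\in\mathcal C\}$ covers $P$ and weighs at most $w'(\mathcal C)$.
\item[(b)] $\mathrm{opt}_{\mathcal B}(Z)\le(2h)^d\,\mathrm{opt}_{\mathcal S}(P)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $z(p)\in B$, then $z(p)\in\rho(B)$, so $p\in\rho(B)$; and each box $\rho(B)$ weighs $w'(B)$. (b) Let $\mathcal O\subseteq\mathcal S$ be an optimal cover of $P$. Then $\bigcup_{S\in\mathcal O}\mathcal D(S)$ covers $Z$. Each $B\in\mathcal D(S)$ has $w'(B)\le w(S)$, so this family weighs at most $\sum_{S\in\mathcal O}(2h)^dw(S)$.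
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:boxes}]
\emph{Preprocessing.} Sort the endpoints in each coordinate, compute the families $\mathcal D(S)$, and store $\mathcal B$ with $w'$ and $\rho$ in a balanced search tree, the \emph{dictionary}, in which a dyadic box is keyed by its $d$ pairs $(\ell,a)$. There are at most $m(2h)^d$ searches and insertions, each of cost $O(\log(m(2h)^d))=O(\log m)$ for fixed $d$. The total is $O(m\log^{d+1}m)$.

\emph{Updates.} We run the algorithm of Theorem~\ref{thm:freq} on $(\mathcal B,w')$. Its elements are the occupied cells, that is, the members of $Z=\{z(p):p\in P\}$. They are kept in a search tree together with the number of points of $P$ in each. An update of $P$ changes one such number; if it rises from $0$ or falls to $0$, the cell is inserted or deleted as an element, and otherwise nothing more is done. At most $\min(n,(4m-1)^d)\le N$ cells are occupied. For an inserted cell $z$, the list $\Lambda(z)$ is obtained by looking up in the dictionary the $(h+1)^d$ dyadic boxes that contain $z$, in time $O(\log^{d+1}m)$. It contains all members of $\mathcal B$ that contain $z$, it has length at most $f=(h+1)^d$, and it is nonempty because $z$ lies in some $S\in\mathcal S$,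 hence in a member of $\mathcal D(S)$. Whenever the counter of $B\in\mathcal B$ changes by $\pm1$, we change the counter of $\rho(B)$ by the same amount. The output is then $\{\rho(B):B\in\mathcal C\}$, where $\mathcal C$ is the cover of $Z$ maintained in $\mathcal B$.

\emph{Bounds.} By Lemma~\ref{lem:transfer} and Theorem~\ref{thm:freq}, the output covers $P$ and weighs at most
\[
w'(\mathcal C)\le(6J+1)(h+1)^d\,\mathrm{opt}_{\mathcal B}(Z)\le(6J+1)(h+1)^d(2h)^d\,\mathrm{opt}_{\mathcal S}(P).
\]
We have $N\le\max(2,n)$ and $N\le(4m)^d$, so $J=O(\log\min(n,m))$ and $\log(fN)=O(\log m)$, while $h=O(\log m)$ and $f=O(\log^dm)$. The update time is $O(f\log(fN)\log N+\log^{d+1}m)=O(\log^{d+1}m\cdot\log\min(n,m))$, and $O(J)$ counters change per update.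
\end{proof}

That $\mathcal S$ is fixed in advance was used for the grid, for $w'$ and $\rho$, and for the bound $N\le(4m)^d$, which is the reason why $n$ need not be known.

\section{Removing $W$ from a given algorithm}\label{sec:classes}

We return to the observation of Section~\ref{sec:why} that only a narrow window of weights matters at any moment. Rather than move one window, we fix several windows once and for all and assign each point permanently to one of them, according to the cheapest set that contains it. The points of different windows are then covered independently. No geometry is used.

Let $\mathcal S$ be any family of $m$ sets with positive weights, and let $0<\varepsilon\le1$. The \emph{weight ratio} of a subfamily is its largest weight divided by its smallest. For a point $p$ covered by $\mathcal S$ let $\mu(p)$ be the minimum weight of a set of $\mathcal S$ containing $p$. Put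
\[
K=1+m/\varepsilon .
\]
Let $b_1$ be the smallest weight, and let $b_{i+1}$ be the smallest weight that is at least $Kb_i$, as long as there is one. The intervals $[b_i,Kb_i)$ are disjoint, and no weight lies in a gap $[Kb_i,b_{i+1})$ or beyond the last interval, so every weight lies in exactly one of them; its index is the \emph{class} of the weight. Since the $b_i$ are themselves weights, there are at most $m$ classes, however large $W$ is. The \emph{class of a point} $p$ is the class of $\mu(p)$; it depends on $p$ only. Let
\[
\mathcal S_i=\{S\in\mathcal S:\ b_i\le w(S)\le mKb_i\}.
\]

\begin{lemma}\label{lem:classes}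
\begin{itemize}
\item[(a)] $\mathcal S_i$ has weight ratio at most $m+m^2/\varepsilon$ and covers every point of class $i$.
\item[(b)] Each set of $\mathcal S$ lies in at most three of the families $\mathcal S_i$.
\item[(c)] If $P$ is a set of points covered by $\mathcal S$ and $P_i$ is the set of its points of class $i$, then $\sum_i\mathrm{opt}_{\mathcal S_i}(P_i)\le(2+\varepsilon)\,\mathrm{opt}_{\mathcal S}(P)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The ratio is at most $mK=m+m^2/\varepsilon$. A cheapest set containing a point of class $i$ has weight in $[b_i,Kb_i)$, so it lies in $\mathcal S_i$.

(b) Since $\varepsilon\le1$, we have $m\le K$, so $S\in\mathcal S_i$ implies $w(S)/K^2\le b_i\le w(S)$. If four of the $b_i$ satisfied this, the largest would be at least $K^3$ times the smallest, which is impossible in an interval of ratio $K^2$.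

(c) We first show that $\mathrm{opt}_{\mathcal S_i}(P_i)=\mathrm{opt}_{\mathcal S}(P_i)$. Taking a cheapest set for each point of $P_i$ gives at most $m$ distinct sets, each lighter than $Kb_i$, so $\mathrm{opt}_{\mathcal S}(P_i)\le mKb_i$. An optimal cover of $P_i$ from $\mathcal S$ therefore uses no set heavier than $mKb_i$. A set lighter than $b_i$ contains no point of $P_i$, and as weights are positive an optimal cover does not use it. So an optimal cover lies in $\mathcal S_i$, and
\[
\mathrm{opt}_{\mathcal S_i}(P_i)=\mathrm{opt}_{\mathcal S}(P_i)\le\min\{\mathrm{opt}_{\mathcal S}(P),\ mKb_i\}.
\]
If $P=\emptyset$ there is nothing to prove. Otherwise let $u$ be the largest index with $P_u\ne\emptyset$. Covering a point $p\in P_u$ costs at least $\mu(p)\ge b_u$, so $\mathrm{opt}_{\mathcal S}(P)\ge b_u$. We have $b_i\le b_uK^{-(u-i)}$ for $i\le u$. For $i=u-1$ the bound $mKb_i$ may still be as large as $mb_u$, so we use the first term of the minimum for the two top classes and the second for the others: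
\[
\sum_i\mathrm{opt}_{\mathcal S_i}(P_i)\le2\,\mathrm{opt}_{\mathcal S}(P)+mb_u\sum_{k\ge2}K^{1-k}=2\,\mathrm{opt}_{\mathcal S}(P)+\frac{m}{K-1}\,b_u .
\]
Since $m/(K-1)=\varepsilon$, the last term is at most $\varepsilon\,\mathrm{opt}_{\mathcal S}(P)$.
\end{proof}

\begin{theorem}\label{thm:blackbox}
Let $0<\varepsilon\le1$, and let $\mathcal S$ be any fixed family of $m$ weighted sets covering every point ever present. Suppose that for each subfamily $\mathcal S'\subseteq\mathcal S$ with weight ratio at most $m+m^2/\varepsilon$ there is a dynamic algorithm, for points covered by $\mathcal S'$, with approximation factor $\alpha$ and update time $T$. Let $T_0$ be the time needed to find $\mu(p)$ for a given point $p$. Then, for arbitrary weights, there is a dynamic algorithm for $\mathcal S$ with approximation factor $(2+\varepsilon)\alpha$ and update time $T+T_0+O(\log m)$. The subfamilies that it uses have total size at most $3m$.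
\end{theorem}

\begin{proof}
For each class $i$ run one copy of the given algorithm on the family $\mathcal S_i$ and the set $P_i$ of current points of class $i$; this is allowed by Lemma~\ref{lem:classes}(a). The output is the union of the outputs of the copies: a set belongs to it if and only if its counter is positive in one of the at most three copies that contain it. An update with point $p$ computes $\mu(p)$, finds its class by binary search among the $b_i$, and is passed to that one copy. The output covers $P=\bigcup_iP_i$ and weighs at most $\alpha\sum_i\mathrm{opt}_{\mathcal S_i}(P_i)\le(2+\varepsilon)\alpha\,\mathrm{opt}_{\mathcal S}(P)$ by part (c). The total size is at most $3m$ by part (b).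
\end{proof}

With $\varepsilon=1$ the weight ratios are at most $m+m^2$. So Theorem~\ref{thm:blackbox} turns a weighted algorithm whose bounds contain $\log W$ into one in which $\log W$ is replaced by $O(\log m)$. For boxes in fixed dimension $d$ the extra cost is $T_0=O(\log^{d+1}m)$, by the dictionary of Section~\ref{sec:boxes}: a box $S$ contains $p$ if and only if some member of $\mathcal D(S)$ contains $z(p)$, so $\mu(p)$ is the minimum of $w'(B)$ over the members $B$ of $\mathcal B$ that contain $z(p)$.

\section{Updates without real weights}\label{sec:integers}

The procedure Fill subtracts and divides real weights exactly. This can be avoided during the updates.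

\begin{theorem}\label{thm:integers}
In the setting of Theorem~\ref{thm:boxes} there is a deterministic dynamic algorithm with approximation factor at most $6\,(12J+2)(2h)^d(h+1)^d$, with update time and preprocessing time of the orders stated there, whose updates use only integers of $O(\log m)$ bits in place of the real weights.
\end{theorem}

Two changes are needed. Lemma~\ref{lem:classes} and rounding make the weights small integers. Then, since the values $\kappa(F)$ are fractions even for integer weights, we let the common value run through powers of two and buy a set once it is half tight.

\subsection{A doubling version of Fill}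

Let $\mathcal F$, $\Lambda$, $f$, $N$ be as before, with integer weights $\hat w(F)\in\{1,\dots,M\}$; in this subsection $\mathrm{opt}$ and packings refer to $\hat w$. Let $|X|\le N$ and $R\ge0$. If $|X|\le R$, return $\mathcal C=\emptyset$ and $L=X$. Otherwise put $U_0=X$, give every element the value $1/N$, and proceed in stages $k=0,1,2,\dots$. At the start of stage $k$ the elements of $U_k$ have value $2^k/N$, and the others are frozen. Let $\mathcal G_k$ be the family of sets that meet $U_k$ and have load greater than $\hat w(F)/2$, and let $U_{k+1}$ be the set of elements of $U_k$ that lie in no set of $\mathcal G_k$; the other elements of $U_k$ are frozen. The family $\mathcal G_k$ can have more members than there are elements to cover, so we thin it: scan $\mathcal G_k$ in the fixed order and keep a set only if it contains an element of $U_k$ that lies in no previously kept set of $\mathcal G_k$. Let $\mathcal G'_k$ be the family kept. If $|U_{k+1}|>R$, double the values on $U_{k+1}$ and go to the next stage. Otherwise stop, put $k^*=k$, and return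
\[
\mathcal C=\mathcal G'_0\cup\dots\cup\mathcal G'_{k^*},\qquad L=U_{k^*+1}.
\]

\begin{lemma}\label{lem:doubling}
The doubling procedure satisfies Lemma~\ref{lem:fill}(a), and it satisfies Lemma~\ref{lem:fill}(b) with the bounds $4f\,\mathrm{opt}(Q)$ and $2f\,\mathrm{opt}(Q)$. It runs in time $O(1+f|X|\log(f|X|)+f|X|\log(NM))$, and it computes with integers that are at most $2NM$.
\end{lemma}

\begin{proof}
If $|X|\le R$, all statements hold because $\mathcal C=\emptyset$. Let $|X|>R$.

\emph{The values form a packing at every stage.} At stage $0$ each load is at most $|X|/N\le1\le\hat w(F)$. In passing from stage $k$ to stage $k+1$, the load of a set that does not meet $U_{k+1}$ is unchanged. A set that meets $U_{k+1}$ meets $U_k$ and is not in $\mathcal G_k$, so its load is at most $\hat w(F)/2$, and it at most doubles.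

\emph{Termination and (a).} If $2^k/N>M/2$, every set meeting $U_k$ has load greater than $\hat w(F)/2$ and lies in $\mathcal G_k$; as lists are nonempty, $U_{k+1}=\emptyset$ and the procedure stops. So $k^*\le\log_2(NM)$. At the end $|L|\le R$. The family $\mathcal G'_k$ covers $U_k\setminus U_{k+1}$, since a discarded set has all its elements of $U_k$ in kept sets, so $\mathcal C$ covers $X\setminus L$. Each kept set is kept for an element of $U_k\setminus U_{k+1}$ that no earlier kept set of $\mathcal G_k$ contains, so $|\mathcal G'_k|\le|U_k\setminus U_{k+1}|$ and $|\mathcal C|\le|X|$.

\emph{Part (b).} Let $y$ be the values at stage $k^*$. A set of $\mathcal G_k$ does not meet $U_{k+1}$, so its load does not change after stage $k$. Hence every $F\in\mathcal C$ has $\hat w(F)<2y(F)$, and \eqref{eq:freq} gives $\hat w(\mathcal C)\le2f\,y(X)$. Moreover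
\[
y=\frac1N\mathbf 1_{U_0}+\sum_{k=1}^{k^*}\frac{2^{k-1}}N\,\mathbf 1_{U_k},
\]
because an element whose last set among $U_0,\dots,U_{k^*}$ is $U_k$ has value $2^k/N=(1+1+2+\dots+2^{k-1})/N$. Since $|U_k|>R$ for $k\le k^*$, the packing $y$ is $R$-spread. Lemma~\ref{lem:spread} and \eqref{eq:dual} give the two bounds.

\emph{Precision and time.} Store $N$ times each value and each load. These are integers, at most $NM$ by the packing property, and the test for $\mathcal G_k$ is $2Ny(F)>N\hat w(F)$. The search tree with the lists of $F\cap X$ is built as in Lemma~\ref{lem:fill}(c). A stage recomputes the loads and scans these lists, in time $O(f|X|)$, and there are at most $1+\log_2(NM)$ stages.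
\end{proof}

\subsection{Proof of Theorem~\ref{thm:integers}}

\begin{proof}
Let $\mathcal B$, $w'$, $\rho$, $Z$ and $f=(h+1)^d$ be as in Section~\ref{sec:boxes}, and put $m'=|\mathcal B|\le m(2h)^d$. Apply the construction of Section~\ref{sec:classes} with $\varepsilon=1$ to the family $(\mathcal B,w')$, with cells as points. Thus $K=1+m'$, and we obtain numbers $b_i$, subfamilies $\mathcal B_i$, and a partition of $Z$ into the sets $Z_i$ of occupied cells of class $i$. For $B\in\mathcal B_i$ put
\[
\hat w_i(B)=\lceil w'(B)/b_i\rceil\in\{1,\dots,M\},\qquad M=m'K .
\]
Since $w'(B)/b_i\ge1$, we have $w'(B)/b_i\le\hat w_i(B)\le2w'(B)/b_i$. For fixed $d$, all of $\log m'$, $\log M$, $\log N$ and $\log f$ are $O(\log m)$.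

\emph{Preprocessing.} In addition to the dictionary, sort $\mathcal B$ by weight, compute the $b_i$ and the $\mathcal B_i$, and store with each $B$ the class of $w'(B)$ and the at most three pairs $(i,\hat w_i(B))$ with $B\in\mathcal B_i$. Each $\hat w_i(B)$ is found by binary search in $\{1,\dots,M\}$. For each of the at most $m'$ classes initialize one copy of the algorithm of Section~\ref{sec:layers}, in time $O(J)$. All this takes $O(m'\log m)=O(m\log^{d+1}m)$ time.

\emph{Updates.} Copy $i$ works on $(\mathcal B_i,\hat w_i)$ and the elements $Z_i$, with the same $N$, with its own clock, and with the doubling procedure in place of Fill. For a cell $z$ that is inserted, compute $\Lambda(z)$ as before. Heavier weights have larger or equal classes, so the class $i$ of $z$ is the smallest class stored with a member of $\Lambda(z)$. It is kept with the cell for the later deletion. The cell is passed to copy $i$ with the list $\Lambda(z)\cap\mathcal B_i$, which is nonempty by Lemma~\ref{lem:classes}(a). All copies change the counters of the boxes $\rho(B)$. No real weight is read, and by Lemma~\ref{lem:doubling} the integers that replace the weights have $O(\log(NM))=O(\log m)$ bits.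

\emph{Bounds.} The doubling procedure runs in time $O(1+f|X|\log m)$, so Remark~\ref{rem:modular} applies with $\eta=O(f\log m)$. The update time is $O(f\log m\cdot\log N+\log^{d+1}m)$, of the same order as before. Let $\mathcal C_i$ be the cover of $Z_i$ held by copy $i$, and let $\mathcal O_i\subseteq\mathcal B_i$ be a cover of $Z_i$ that is optimal for $w'$. Then
\[
w'(\mathcal C_i)\le b_i\,\hat w_i(\mathcal C_i)\le b_i\,(12J+2)f\,\hat w_i(\mathcal O_i)\le2\,(12J+2)f\,\mathrm{opt}_{\mathcal B_i}(Z_i).
\]
Summing over $i$ and using Lemma~\ref{lem:classes}(c) with $\varepsilon=1$, the union $\mathcal C$ of the $\mathcal C_i$ covers $Z$ and has $w'(\mathcal C)\le3\cdot2\,(12J+2)f\,\mathrm{opt}_{\mathcal B}(Z)$. Lemma~\ref{lem:transfer} shows that the output covers $P$ and weighs at most $6\,(12J+2)(h+1)^d(2h)^d\,\mathrm{opt}_{\mathcal S}(P)$.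
\end{proof}

\begin{thebibliography}{1}
\bibitem{KLRSW}
Arindam Khan, Aditya Lonkar, Saladi Rahul, Aditya Subramanian, Andreas Wiese,
\emph{Online and Dynamic Algorithms for Geometric Set Cover and Hitting Set},
arXiv:2303.09524 (2023).
\end{thebibliography}
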